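# Two uncommon graphs can form a common pair

## 1. Two theorems on off-diagonal commonality

**Theorem 1.** Let $n\ge 10^6$ and
$$H_1=K_3\sqcup 3C_4\sqcup (8n-12)K_2,\qquad H_2=K_3\sqcup nC_8 .$$
Neither $H_1$ nor $H_2$ is common, but $(H_1,H_2)$ is $(\tfrac12,\tfrac12)$-common.

**Theorem 2.** For every $p\in(0,1)$ there are graphs $H_1,H_2$, neither of them common, such that $(H_1,H_2)$ is $(p,1-p)$-common.

Here $\sqcup$ is disjoint union and $kG$ means $k$ disjoint copies of $G$. All graphs are finite and simple, and a graph is non-empty if it has at least one edge. Let us unpack the other words.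

A *graphon* is a measurable function $W:[0,1]^2\to[0,1]$ with $W(x,y)=W(y,x)$. Think of it as a limit of red/blue colourings of complete graphs, where $W(x,y)$ is the proportion of red between $x$ and $y$. Blue is then $U:=1-W$, and we keep this letter throughout. The *homomorphism density* of $H$ in $W$ is
$$t(H,W)=\int_{[0,1]^{V(H)}}\prod_{uv\in E(H)}W(x_u,x_v)\prod_{v\in V(H)}dx_v ,$$
and $e(H)=|E(H)|$, $v(H)=|V(H)|$.

**Definition (common graph).** A non-empty graph $H$ is *common* if $t(H,W)+t(H,1-W)\ge(1/2)^{e(H)-1}$ for every graphon $W$.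

In plain words: the number of monochromatic copies of $H$ in a red/blue colouring of $K_n$ is asymptotically smallest for the uniformly random colouring. The off-diagonal version counts red copies of one graph and blue copies of another.

**Definition (common pair).** Let $p_1,p_2\in(0,1)$ with $p_1+p_2=1$. A pair $(H_1,H_2)$ of non-empty graphs is *$(p_1,p_2)$-common* if for every graphon $W$
$$\frac{t(H_1,W)}{e(H_1)p_1^{e(H_1)-1}}+\frac{t(H_2,1-W)}{e(H_2)p_2^{e(H_2)-1}}\ \ge\ \frac{p_1}{e(H_1)}+\frac{p_2}{e(H_2)} .$$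

So this weighted count of red copies of $H_1$ and blue copies of $H_2$ is minimized by the quasirandom colouring with a proportion $p_1$ of red. The weights are what this demands. On a constant graphon $W=d$ the left side has derivative $(d/p_1)^{e(H_1)-1}-((1-d)/p_2)^{e(H_2)-1}$ in $d$, which is non-decreasing and vanishes at $d=p_1$. Thus among constant graphons $d=p_1$ is always a minimizer, with value equal to the right side. When $e(H_1)=e(H_2)=e$, as in all our constructions, multiplying by $e$ gives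
$$(H_1,H_2)\text{ is }(p_1,p_2)\text{-common}\iff \frac{t(H_1,W)}{p_1^{e-1}}+\frac{t(H_2,U)}{p_2^{e-1}}\ge1\ \text{ for all }W. \tag{1}$$
In particular $(H,H)$ is $(\frac12,\frac12)$-common exactly when $H$ is common.

Natalie Behague, Natasha Morrison and Jonathan A. Noel, in "Off-Diagonal Commonality of Graphs via Entropy", arXiv:2307.03788 (2023), state the following conjecture: if $(H_1,H_2)$ is $(p,1-p)$-common for some $p\in(0,1)$, then at least one of $H_1,H_2$ is common. It is known that one of the two graphs may fail to be common; the conjecture says that both cannot fail. Theorem 1 disproves it, already at $p=\frac12$. Theorem 2 says that no value of $p$ rescues it. The graphs we build are disconnected, and nothing is claimed here about connected graphs.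

## 2. Densities, cycles and eigenvalues

Write $d=t(K_2,W)$, $d'=1-d=t(K_2,U)$ and $\deg_W(x)=\int W(x,y)\,dy$. Densities are multiplicative over disjoint unions. The same integral defines $t(H,K)$ for any bounded symmetric kernel $K$, and $t(H,cK)=c^{e(H)}t(H,K)$. Since the quasirandom point of Theorem 1 is $W=\frac12$, we shall usually work with $2W$ and $2U$.

We identify a bounded symmetric kernel $K$ with its self-adjoint Hilbert–Schmidt operator on $L^2[0,1]$. If its eigenvalues are $\lambda_i$, then $\int K^2=\sum\lambda_i^2$ and $t(C_k,K)=\sum_i\lambda_i^k$ for $k\ge3$. If $\langle g,Kg\rangle>0$ for some unit vector $g$, then $K$ has a largest eigenvalue, and it is at least $\langle g,Kg\rangle$.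

**Example (two-block kernels).** Let $\chi=1$ on $[0,\frac12)$ and $\chi=-1$ on $[\frac12,1]$. The kernel $K(x,x')=\alpha+\beta\chi(x)\chi(x')$ takes the value $\alpha+\beta$ inside the halves and $\alpha-\beta$ across. Its eigenfunctions are $\mathbf 1$ and $\chi$, with eigenvalues $\alpha$ and $\beta$, and everything orthogonal to these is killed. So $K$ is regular of degree $\alpha$ and
$$t(K_2,K)=\alpha,\qquad t(K_{1,2},K)=\alpha^2,\qquad t(C_k,K)=\alpha^k+\beta^k\quad(k\ge3). \tag{2}$$

Two facts about triangles will be used. Expanding $(1-a)(1-b)(1-c)$ and integrating,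
$$t(K_3,W)+t(K_3,U)=1-3d+3t(K_{1,2},W)\ \ge\ 1-3d+3d^2\ \ge\ \tfrac14, \tag{3}$$
because $t(K_{1,2},W)=\int\deg_W^2\ge d^2$ and $1-3d+3d^2=\frac14+3(d-\frac12)^2$. Next, $uv\ge u+v-1$ on $[0,1]$. Apply this to $W(x,y)W(x,y')$, multiply by $W(y,y')$ and integrate:
$$t(K_3,W)\ \ge\ 2t(K_{1,2},W)-d\ \ge\ d(2d-1), \tag{4}$$
and likewise for $U$ with $d'$.

## 3. Small graphs by hand

The graph $K_2$ is common, with equality, since $d+d'=1$. By (3), $K_3$ is common.

For a genuine pair, take $(K_2,K_{1,2})$. Since $t(K_{1,2},U)\ge d'^2$, the left side of the definition is at least $1-d'+\frac{d'^2}{2p_2}$. This is smallest at $d'=p_2$, where it equals $p_1+\frac{p_2}2$. So $(K_2,K_{1,2})$ is $(p_1,p_2)$-common for every $p_1$.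

The parameter matters, though. The pair $(K_3,K_3)$ is $(\frac12,\frac12)$-common and for no other $p$. Indeed, let $W$ be the balanced complete bipartite graphon. Then $t(K_3,W)=0$ and $t(K_3,U)=2\cdot2^{-3}=\frac14$, so the left side of (1) is $\frac1{4p_2^2}$, which is less than $1$ when $p_2>\frac12$. When $p_1>\frac12$, exchange the colours. Triangle-free colourings will come back in Section 7.

Now add a single edge: $K_3\sqcup K_2$ is *not* common. Take $2W=1+z+y\chi(x)\chi(x')$, so that $2U=1-z-y\chi(x)\chi(x')$. By (2),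
$$2^4\big[t(K_3\sqcup K_2,W)+t(K_3\sqcup K_2,U)\big]=\big((1+z)^3+y^3\big)(1+z)+\big((1-z)^3-y^3\big)(1-z)=2+12z^2+2z^4+2zy^3 .$$
With $y=\frac12$ and $z=-y^3/12$ this is $2-\frac{y^6}{12}+\frac{2y^{12}}{12^4}<2$. The mechanism is a trade: make red richer in triangles than its edge density predicts, blue poorer by the same amount, and then make red edges slightly rarer.

## 4. A local defect and a global defect

Let $M=8n$. Both graphs in Theorem 1 have $e=M+3$ edges, and each is a triangle plus $M$ further edges. They fail to be common for different reasons.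

**Step 1. $H_1$ is not common.** We exhibit a colouring far from quasirandom. Let $W=x$ inside the halves and $W=1$ across. In the notation of (2), $2W$ has $\alpha=1+x$, $\beta=-(1-x)$, and $2U$ has $\alpha=\beta=1-x$. For $0\le x\le1$ we have $(1+x)^3-(1-x)^3=6x+2x^3\le8x$ and $(1+x)^4+(1-x)^4\le2(1+x)^4$. Hence
$$2^et(H_1,W)\le 8x\cdot\big(2(1+x)^4\big)^3(1+x)^{M-12}=64x(1+x)^M,$$
$$2^et(H_1,U)=2(1-x)^3\cdot\big(2(1-x)^4\big)^3(1-x)^{M-12}=16(1-x)^{M+3}.$$
For $x=3/M$ the sum is at most $192e^3/M+16e^{-3}$. The second term is below $0.8$ and the first is tiny because $M\ge8\cdot10^6$. The total is below $2$, so $H_1$ is not common. (With $x=\frac{\ln M}{2M}$ the same bounds give at most $(32\ln M+16)/\sqrt M$, which tends to $0$.)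

The structural change to bipartite red kills red triangles and multiplies the blue count only by the constant $2\cdot2^3=16$. The many $K_2$'s then let us scale blue down cheaply.

**Step 2. $H_2$ is not common.** Here the failure is arbitrarily close to quasirandom. Let $2W=1+z+y\chi(x)\chi(x')$ with $y>0$ small and $z=-y^3/(M+3)$. By (2), $2^e[t(H_2,W)+t(H_2,U)]$ equals
$$\big((1+z)^3+y^3\big)\big((1+z)^8+y^8\big)^n+\big((1-z)^3-y^3\big)\big((1-z)^8+y^8\big)^n .$$
Each $n$-th power is $(1\pm z)^M+O(y^8)$, and $z=O(y^3)$, so this equals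
$$(1+z)^{M+3}+(1-z)^{M+3}+y^3\big[(1+z)^M-(1-z)^M\big]+O(y^8)$$
$$=2+(M+3)(M+2)z^2+2Mzy^3+O(y^8)=2+\frac{2-M}{M+3}\,y^6+O(y^8),$$
which is less than $2$ for small $y$. So $H_2$ is not common.

This is the trade of Section 3. In general, if red has normalized triangle density $(1+z)^3+\tau$ and blue $(1-z)^3-\tau$, the quadratic part of the trade is $2+(M+3)(M+2)z^2+2M\tau z$, whose minimum over $z$ is $2-\frac{M^2}{(M+3)(M+2)}\tau^2$. The gain is about $\tau^2$. In Step 2, $\tau=y^3$, and the cycles $C_8$ charge only a multiple of $y^8$ for it, too little against $y^6$.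

**One device is not enough.** The additions $3C_4$ and $nC_8$ are both needed. Suppose we keep only the first and try $(K_3\sqcup3C_4\sqcup(M-12)K_2,\ K_3\sqcup MK_2)$. The colouring of Step 1 with $x=3/M$ makes the red term at most $192e^3/M$ and the blue term $2(1-x)^{M+3}\le2e^{-3}$, with sum below $2$. Suppose we keep only the second and try $(K_3\sqcup MK_2,\ K_3\sqcup nC_8)$. The colouring of Step 2 changes the computation only inside the $O(y^8)$, so the sum is again $2+\frac{2-M}{M+3}y^6+O(y^8)<2$.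

**The idea.** Each graph's strength covers the other's weakness, and a charge in *one* colour is enough. Three red $C_4$'s protect against small deviations: we shall see that each red $C_4$ costs at least about $\tau^2$. The many blue $C_8$'s protect against large ones: a fixed spectral deviation in blue multiplies the blue term by a factor exponential in $n$. For instance, in Step 1 we have $t(C_8,2U)=2(1-x)^8$, so $nC_8$ charges a factor $2^n$ for what cost $H_1$ a factor $16/2=8$. In the symmetric problem for $H_1$ the global protection is missing in both colours, and for $H_2$ the local one is. In the pair each is present once.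

## 5. Cycle densities forced by triangles

From here to the end of Section 6, $d=\frac{1+z}2$ with $|z|\le1$, and
$$A=8t(K_3,W),\quad B=8t(K_3,U),\quad \gamma=16t(C_4,W),\quad\kappa=2^8t(C_8,U).$$
By (1) with $p_1=p_2=\frac12$, we have to prove
$$F:=A\gamma^3(1+z)^{M-12}+B\kappa^n\ \ge\ 2 . \tag{5}$$

**Lemma 3.** For every graphon $W$,
$$A+B\ge2+6z^2=(1+z)^3+(1-z)^3, \tag{6}$$
$$A\ge4z(1+z),\qquad B\ge-4z(1-z), \tag{7}$$
$$\gamma\ge(1+z)^4+\min\big\{(A-(1+z)^3)^2,\ \tfrac49(1+z)^2\big\}, \tag{8}$$
$$\kappa\ge(1-z)^8+\min\big\{(B-(1-z)^3)^6,\ \tfrac13(1-z)^6\big\}. \tag{9}$$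

*Proof.* The first line is (3) with $8(\frac14+3\cdot\frac{z^2}4)=2+6z^2$. The second is (4) with $2d-1=z$ and $2d'-1=-z$.

For (8), if $z=-1$ then $W=0$ almost everywhere, $A=\gamma=0$, and the claim reads $0\ge0$. Let $z>-1$ and let $\lambda_1$ be the largest eigenvalue of $2W$, so $\lambda_1\ge\langle\mathbf 1,2W\mathbf 1\rangle=1+z$. Since $W^2\le W$, $\int(2W)^2\le4d=2(1+z)$. Therefore
$$\sum_{i\ge2}\lambda_i^2\le2(1+z)-(1+z)^2=1-z^2\le1 .$$
By Cauchy–Schwarz, $(A-\lambda_1^3)^2=\big(\sum_{i\ge2}\lambda_i\cdot\lambda_i^2\big)^2\le\sum_{i\ge2}\lambda_i^4$. Put $u=\lambda_1^3\ge u_0:=(1+z)^3$. Then $\gamma=\lambda_1^4+\sum_{i\ge2}\lambda_i^4\ge\psi(u):=u^{4/3}+(A-u)^2$, and $\psi$ is convex on $[u_0,\infty)$. If $\psi'(u_0)\ge0$, its minimum there is $\psi(u_0)=(1+z)^4+(A-(1+z)^3)^2$. Otherwise the minimum is at a point $u_*>u_0$ with $\psi'(u_*)=0$, that is $A-u_*=\frac23u_*^{1/3}$, and $\psi(u_*)=u_*^{4/3}+\frac49u_*^{2/3}\ge u_0^{4/3}+\frac49u_0^{2/3}=(1+z)^4+\frac49(1+z)^2$.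

For (9), the case $z=1$ is trivial in the same way. Let $z<1$ and let $\nu_i$ be the eigenvalues of $2U$, with $\nu_1\ge1-z$ the largest. As before $\sum_{i\ge2}\nu_i^2\le1$. Since $3=\frac56\cdot2+\frac16\cdot8$, Hölder gives
$$\Big|\sum_{i\ge2}\nu_i^3\Big|\le\Big(\sum_{i\ge2}\nu_i^2\Big)^{5/6}\Big(\sum_{i\ge2}\nu_i^8\Big)^{1/6}\le\Big(\sum_{i\ge2}\nu_i^8\Big)^{1/6}.$$
With $v=\nu_1^3\ge v_0:=(1-z)^3$ we get $\kappa\ge v^{8/3}+(B-v)^6$, a convex function of $v$. Its minimum over $v\ge v_0$ is either at $v_0$, giving the first option, or at some $v_*>v_0$ with zero derivative: $(B-v_*)^5=\frac49v_*^{5/3}$. Then $(B-v_*)^6=(\frac49)^{6/5}v_*^2\ge\frac13v_0^2$, because $(\frac49)^6=\frac{4096}{531441}\ge\frac1{243}=(\frac13)^5$. Also $v_*^{8/3}\ge v_0^{8/3}=(1-z)^8$. $\square$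

In particular $\gamma\ge(1+z)^4$ and $\kappa\ge(1-z)^8$. The next lemma removes the free parameter $z$ from sums of the kind in (5).

**Lemma 4.** For $N\ge2$, $|z|\le1$ and $G_1,G_2>0$,
$$(1+z)^NG_1+(1-z)^NG_2\ \ge\ \frac4{1/G_1+1/G_2}. \tag{10}$$

*Proof.* By Cauchy–Schwarz the left side times $(1/G_1+1/G_2)$ is at least $\big((1+z)^{N/2}+(1-z)^{N/2}\big)^2$, and this is at least $4$ because $t\mapsto t^{N/2}$ is convex. $\square$

## 6. The pair of Theorem 1 is $(\frac12,\frac12)$-common

**Step 1. Large density shifts, $|z|\ge2\cdot10^{-6}$.** The purpose is to reduce to $d$ extremely close to $\frac12$. If $z>0$, then $\gamma\ge(1+z)^4$ and (7) give $F\ge4z(1+z)(1+z)^M$. If $z<0$, then $\kappa\ge(1-z)^8$ and (7) give $F\ge B\kappa^n\ge4|z|(1+|z|)(1+|z|)^M$. Since $\ln(1+t)\ge t-\frac{t^2}2$ and $M\ge8\cdot10^6$, we have $(1+|z|)^M\ge e^{15.9}>7\cdot10^6$. So $F\ge8\cdot10^{-6}\cdot7\cdot10^6=56>2$.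

From now on $|z|<2\cdot10^{-6}$.

**Step 2. The plain estimate, and the sign where it stops.** We use no cycle surplus at all and see which $W$ survive. Let $\tau=A-(1+z)^3$. By (6), $B\ge(1-z)^3-\tau$. Hence
$$F\ge A(1+z)^M+B(1-z)^M\ge(1+z)^{M+3}+(1-z)^{M+3}+\tau\big[(1+z)^M-(1-z)^M\big].$$
The first two terms sum to at least $2$ by convexity, and the last is non-negative if $\tau z\ge0$. So $F\ge2$ in that case. When $\tau z<0$ the estimate says nothing, and indeed this is the sign of the trade in Section 4. Assume $\tau z<0$ from now on.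

Put $\sigma=\tau/(1+z)^3\ge-1$, so $A=(1+z)^3(1+\sigma)$ and $\sigma\ne0$. The two colours are then balanced as follows:
$$B\ge(1-z)^3(1-\sigma). \tag{11}$$
If $z>0>\tau$, then $(1-z)^3(1-\sigma)=(1-z)^3+|\tau|\frac{(1-z)^3}{(1+z)^3}\le(1-z)^3+|\tau|\le B$. If $z<0<\tau$, then $(1-z)^3(1-\sigma)=(1-z)^3-\tau\frac{(1-z)^3}{(1+z)^3}\le(1-z)^3-\tau\le B$.

Put also $\alpha=\gamma/(1+z)^4$. Dividing (8) by $(1+z)^4$,
$$\alpha\ge1+\min\big\{\sigma^2(1+z)^2,\ \tfrac49(1+z)^{-2}\big\},\qquad F=(1+z)^MA\alpha^3+B\kappa^n. \tag{12}$$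

**Step 3. Small triangle deviation, $|\sigma|\le\frac15$.** Here the three $C_4$'s pay for the trade. The minimum in (12) is the first entry, since $\sigma^2(1+z)^2\le0.041$ and the second entry exceeds $0.44$. So $\alpha\ge1+0.99\sigma^2$ and $\alpha^3\ge1+w$ with $w=2.97\sigma^2$. With (11) and $\kappa\ge(1-z)^8$,
$$F\ge(1+z)^{M+3}G_1+(1-z)^{M+3}G_2,\qquad G_1=(1+\sigma)(1+w),\quad G_2=1-\sigma .$$
By (10) it suffices that $\frac1{G_1}+\frac1{G_2}\le2$, that is $G_1+G_2\le2G_1G_2$:
$$2+w+\sigma w\le2(1-\sigma^2)(1+w)\iff2\sigma^2+\sigma w+2\sigma^2w\le w .$$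
Divided by $\sigma^2$ this reads $2+2.97\sigma+5.94\sigma^2\le2.97$, and the left side is at most $2+0.594+0.2376=2.8316$. (In this estimate three copies of $C_4$ matter: two would give $w=1.98\sigma^2$, and the condition would fail for every $\sigma>0$.)

**Step 4. Large red deficit, $\sigma<-\frac15$.** Now $z>0$, and blue has many triangles, so the blue $C_8$'s explode. By (11), $B\ge1.2(1-z)^3\ge1.19$ and $B-(1-z)^3\ge0.2(1-z)^3\ge0.199$. Since $(1-z)^8\ge1-1.6\cdot10^{-5}$ and $0.199^6\ge6.2\cdot10^{-5}$, which is less than $\frac13(1-z)^6$, (9) gives $\kappa\ge1+4\cdot10^{-5}$. Hence $\kappa^n\ge1+4\cdot10^{-5}n\ge41$ and $F\ge B\kappa^n>2$.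

**Step 5. Large red surplus, $\sigma>\frac15$.** Now $z<0$. The red term is large, and the question is how small $B$ can be. We have $A\ge1.2(1+z)^3\ge1.19$. By (12), $\alpha\ge1.039$, so $\alpha^3\ge1+3\cdot0.039=1.117$ and $A\alpha^3\ge1.329$.

*Case 5a: $B\ge0.82$.* Then $F\ge(1+z)^M\cdot1.329+(1-z)^M\cdot0.82$, and (10) gives $F\ge2$ because $\frac1{1.329}+\frac1{0.82}<1.98<2$.

*Case 5b: $B<0.82$.* Few blue triangles are also a spectral deviation. Since $(1-z)^3\ge1$, (9) gives $\kappa\ge1+0.18^6\ge1+3.4\cdot10^{-5}$, so $\kappa^n\ge e^{3.3\cdot10^{-5}n}$. If $B\kappa^n\ge2$ we are done. Otherwise $B<2e^{-3.3\cdot10^{-5}n}$, and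
$$nB\le2ne^{-3.3\cdot10^{-5}n}\le2\cdot10^6e^{-33}<10^{-8},$$
because $ne^{-3.3\cdot10^{-5}n}$ is decreasing for $n\ge10^6$. So blue is almost triangle-free, and this leaves no room for a trade. By (7), $B\ge4|z|(1+|z|)\ge4|z|$, hence $(1+z)^M\ge1-M|z|\ge1-8n\cdot\frac B4=1-2nB\ge0.99$. By (6), $A\ge2-B\ge1.99$, so $A-(1+z)^3\ge0.99$. By (8), and since $1+z\le1$, $\alpha\ge1+\min\{0.99^2(1+z)^{-4},\frac49(1+z)^{-2}\}\ge1.44$. Finally $F\ge A\alpha^3(1+z)^M\ge1.99\cdot1.44^3\cdot0.99>2$.

All cases are covered. With Section 4 this proves Theorem 1, and the conjecture is false. $\blacksquare$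

## 7. What changes when $p\ne\frac12$

Theorem 1 is the case $p=\frac12$ of Theorem 2. Replacing $W$ by $1-W$ shows that $(H_1,H_2)$ is $(p,1-p)$-common if and only if $(H_2,H_1)$ is $(1-p,p)$-common. So from here on $p_1:=p<\frac12$ and $p_2:=1-p>\frac12$. Three things must change.

First, *triangles are hopeless*. Let $H_i=K_3\sqcup G_i$ with $G_1,G_2$ triangle-free with $M$ edges each, and let $W=p_1+y\chi(x)\chi(x')$. Expand $t(G_i,\cdot)$ over subsets of edges on which the term $\pm y\chi\chi$ is chosen. Since $\int\chi=0$ and $\chi^2=1$, only subsets with all degrees even contribute. A non-empty one contains a cycle, hence at least $4$ edges. So the left side of (1) equals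
$$p_1\Big(1+\frac{y^3}{p_1^3}\Big)+p_2\Big(1-\frac{y^3}{p_2^3}\Big)+O(y^4)=1+y^3\big(p_1^{-2}-p_2^{-2}\big)+O(y^4),$$
and it is below $1$ for small $y<0$. At $p=\frac12$ the cubic term cancelled; now it does not, and no $C_4$ can pay for it. The remedy is to use $C_5$ in place of $K_3$: the corresponding term has order $y^5$, and a red $C_4$ charges $y^4$. The trade in $H_2$ then gains only $y^{10}$, so the rest of $H_2$ must have no cycle of length below $12$.

Second, *red may contain no odd cycle at all*. Try $H_2=C_5\sqcup nC_{12}$ and let $W$ be the balanced complete bipartite graphon. The red term vanishes. Blue is two cliques, $t(C_5,U)=\frac1{16}$ and $t(C_{12},U)=2^{-11}$, so the left side of (1) is $\frac1{16p_2^4}\big(2^{-11}/p_2^{12}\big)^n$. This tends to $0$ if $p_2>2^{-11/12}\approx0.53$. The remedy uses the blue clique. We shall see that when red is triangle-free, and the blue count does not already explode, blue contains a clique of measure at least $p_1$. A graph with $v$ vertices has density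 at least $p_1^v$ there. To beat $p_2^{e}$ we want a graph with very few vertices per edge, and still of large girth. That is the next section.

Third, *irregular degrees* move $t(C_5,W)$ at first order in the variance of $\deg_W$, and single edges do not notice this variance. We replace $K_2$'s by $K_{1,2}$'s, which do.

## 8. Dense bipartite graphs of girth at least 12 with the Sidorenko inequality

**Lemma 5.** For every $\varepsilon>0$ there is a bipartite graph $\Gamma$ without cycles of length less than $12$, with $v(\Gamma)\le\varepsilon e(\Gamma)$, and with $t(\Gamma,W)\ge t(K_2,W)^{e(\Gamma)}$ for all graphons $W$.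

*Proof.* Call a graph *good* if it is non-empty, bipartite, has no isolated vertices, has no cycle of length less than $12$, and satisfies the displayed inequality. For example, $K_2$ is good.

**Step 1. Gluing preserves goodness.** This is the operation that raises degrees. Let $G$ be good, $k\ge2$, and let $I\subseteq V(G)$ have pairwise distances at least $6$ (vertices in different components count as infinitely far apart). Let $G'$ be obtained by gluing $k$ copies of $G$ along $I$. We check that $G'$ is good.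

Since $I$ is independent, no edges are identified, so $e(G')=k\,e(G)$. Put $\Phi(x_I)=\int\prod_{uv\in E(G)}W(x_u,x_v)\,dx_{V(G)\setminus I}$. Jensen's inequality gives $t(G',W)=\int\Phi^k\ge\big(\int\Phi\big)^k=t(G,W)^k\ge t(K_2,W)^{k\,e(G)}$. Folding all copies onto one is a homomorphism $G'\to G$, so $G'$ is bipartite. No isolated vertices appear.

Consider a cycle in $G'$. If it meets $I$ in at most one vertex, then removing that vertex leaves a connected subgraph of $G'-I$, which lies in one copy; so the cycle lies in one copy and has length at least $12$. If it meets $I$ in at least two vertices, then $I$ cuts it into at least two paths whose interiors avoid $I$. Each such path lies inside one copy and joins two distinct vertices of $I$, hence has length at least $6$. So the cycle has length at least $12$.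

**Step 2. Iterate at the low-degree vertices.** Fix an integer $k\ge2$ and let $G_0=K_2$. Given $G_i$, let $B_i$ be its set of vertices of degree less than $k$, let $I_i\subseteq B_i$ be a maximal subset with pairwise distances at least $6$, and glue $k$ copies of $G_i$ along $I_i$ to get $G_{i+1}$. A vertex of $I_i$ has degree between $1$ and $k-1$, and its degree is multiplied by $k$; it becomes at least $k$ and less than $k^2$. Other degrees do not change. So all degrees stay at most $k^2$. By maximality every vertex of $B_i$ is within distance $5$ of $I_i$, and a ball of radius $5$ has at most $L:=\sum_{j=0}^5k^{2j}$ vertices, so $|I_i|\ge|B_i|/L$.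

**Step 3. Count.** Let $b_i=|B_i|$ and $g_i=v(G_i)-b_i$. The vertices of low degree in $G_{i+1}$ are the $k$ copies of $B_i\setminus I_i$, so
$$b_{i+1}=k(b_i-|I_i|)\le k\Big(1-\frac1L\Big)b_i,\qquad g_{i+1}=kg_i+|I_i| .$$
Here $b_0=2$, and $|I_0|=1$ gives $g_1=1$. Hence $b_i\le2k^i(1-\frac1L)^i$ and $g_i\ge k^{i-1}$ for $i\ge1$, and for large $i$ we have $b_i\le g_i$. Then $v(G_i)\le2g_i$ and, summing degrees, $e(G_i)\ge\frac k2g_i\ge\frac k4v(G_i)$. With $k\ge4/\varepsilon$ this is $v(G_i)\le\varepsilon e(G_i)$, and $\Gamma=G_i$ works. $\square$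

To see the start: $G_1=K_{1,k}$, and then $I_1$ is one leaf, since two leaves are at distance $2$.

## 9. The graphs for $p<\frac12$, and why neither is common

Choose $\varepsilon>0$ with $p_1^\varepsilon>p_2$; this is possible since $p_1^\varepsilon\to1$ as $\varepsilon\to0$. Apply Lemma 5 with $\varepsilon/2$ and take a large even number of disjoint copies, which preserves all properties in the lemma. This gives $\Gamma$ as in the lemma with $e(\Gamma)$ even and $v(\Gamma)+12\le\varepsilon e(\Gamma)$. Put $\Gamma^*=\Gamma\sqcup C_{12}$ and $g=e(\Gamma^*)=e(\Gamma)+12$, an even number. Then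
$$p_1^{v(\Gamma)+12}\ \ge\ p_1^{\varepsilon e(\Gamma)}\ >\ p_2^{e(\Gamma)}\ \ge\ p_2^{g}. \tag{13}$$
For large $n$ let $N=ng$ and
$$H_1=C_5\sqcup C_4\sqcup\tfrac{N-4}2K_{1,2},\qquad H_2=C_5\sqcup n\Gamma^* .$$
Both have $e=N+5$ edges. The graph $\Gamma^*$ is fixed once $p$ is; only $n$ will grow.

**Step 1. $H_1$ is not common for $N\ge1000$.** The global defect persists. Use $W=x$ inside the halves and $W=1$ across. By (2), and since $(1+x)^5-(1-x)^5=10x+20x^3+2x^5\le32x$,
$$2^et(H_1,W)\le32x\cdot2(1+x)^4(1+x)^{N-4}=64x(1+x)^N,$$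
$$2^et(H_1,U)=2(1-x)^5\cdot2(1-x)^4(1-x)^{N-4}=4(1-x)^{N+5}.$$
For $x=2/N$ the sum is at most $128e^2/N+4e^{-2}<0.95+0.55<2$.

**Step 2. $H_2$ is not common.** The local defect persists. Let $2W=1+z+y\chi(x)\chi(x')$ with $z=-y^5/(N+5)$ and $y>0$ small. Expand $t(\Gamma^*,2W)$ over edge subsets as in Section 7: non-empty contributing subsets have all degrees even, hence contain a cycle of $\Gamma^*$ and have at least $12$ edges. So $2^gt(\Gamma^*,W)=(1+z)^g+O(y^{12})$, and likewise $2^gt(\Gamma^*,U)=(1-z)^g+O(y^{12})$. With (2) for $C_5$,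
$$2^e\big[t(H_2,W)+t(H_2,U)\big]=(1+z)^{N+5}+(1-z)^{N+5}+y^5\big[(1+z)^N-(1-z)^N\big]+O(y^{12})$$
$$=2+(N+5)(N+4)z^2+2Nzy^5+O(y^{12})=2+\frac{4-N}{N+5}\,y^{10}+O(y^{12})<2 .$$

It remains to prove that the pair is $(p_1,p_2)$-common for all large $n$.

## 10. Splitting a graphon into density, degrees and the rest

Let $f=\deg_W-d$ and $\omega=\int f^2$. Then $\int\deg_W^2\le\int\deg_W=d$ gives $\omega\le d-d^2\le\frac14$. Since $\deg_U=d'-f$,
$$D:=t(K_{1,2},W)=d^2+\omega,\qquad D':=t(K_{1,2},U)=d'^2+\omega .$$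
Let $Q=\mathbf 1\mathbf 1^T$ be the projection onto constants, $R=(I-Q)W(I-Q)$ and $S=f\mathbf 1^T+\mathbf 1f^T$. As $W\mathbf 1=d\mathbf 1+f$ with $f\perp\mathbf 1$,
$$W=d\,\mathbf 1\mathbf 1^T+S+R,\qquad U=d'\,\mathbf 1\mathbf 1^T-S-R,\qquad R\mathbf 1=0,\quad\|R\|\le1 .$$
For instance, if $W=p_1+y\chi(x)\chi(x')$ then $f=0$ and $R=y\chi\chi^T$.

Put $\rho=\operatorname{tr}R^4$ and $s=\operatorname{tr}R^5$. The eigenvalues $r_i$ of $R$ satisfy $|r_i|\le\rho^{1/4}$, so
$$|s|\le\sum|r_i|\,r_i^4\le\rho^{5/4}. \tag{14}$$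
This is the gain from using $C_5$: the odd term is of smaller order than the even one.

**Step 1. The four-cycle.** We want the surplus of $t(C_4,W)$ in terms of $\rho$. With respect to $\langle\mathbf 1\rangle\oplus\mathbf 1^\perp$, $W$ has blocks $d,f^T,f,R$, so $W^2$ has blocks $d^2+\omega$, $(df+Rf)^T$, $df+Rf$, $ff^T+R^2$. Hence
$$t(C_4,W)=\|W^2\|_{HS}^2=(d^2+\omega)^2+2\|df+Rf\|^2+\|ff^T+R^2\|_{HS}^2\ \ge\ D^2+\rho, \tag{15}$$
because $\|ff^T+R^2\|_{HS}^2=\omega^2+2\langle f,R^2f\rangle+\operatorname{tr}R^4\ge\rho$. In particular $\rho\le1$.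

**Step 2. The five-cycle.** We want $t(C_5,\cdot)$ up to an error linear in $\omega$. Let $W_0=d\,\mathbf 1\mathbf 1^T+R$, so $\operatorname{tr}W_0^5=d^5+s$, and expand $\operatorname{tr}(W_0+S)^5$ into words. As $W_0$ preserves the splitting and $S$ exchanges its two parts, words with an odd number of $S$ have trace $0$. There are ten words with two letters $S$, each cyclically equal to $SW_0^iSW_0^k$ with $i+k=3$. Since $\mathbf 1^TW_0^if=0$, we have $SW_0^iS=d^iff^T+\langle f,R^if\rangle\mathbf 1\mathbf 1^T$ (also for $i=0$), so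
$$\operatorname{tr}(SW_0^iSW_0^k)=d^i\langle f,R^kf\rangle+d^k\langle f,R^if\rangle,$$
at most $2\omega$ in absolute value. There are five words with four letters $S$. From $S^2=ff^T+\omega\mathbf 1\mathbf 1^T$ we get $S^4=\omega ff^T+\omega^2\mathbf 1\mathbf 1^T$ and $\operatorname{tr}(S^4W_0)=\omega\langle f,Rf\rangle+\omega^2d$, at most $2\omega^2\le\frac\omega2$ in absolute value. The total error is at most $20\omega+\frac52\omega\le25\omega$. The same applies to $U$, with $d',-S,-R$. So with $a=t(C_5,W)$ and $b=t(C_5,U)$,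
$$|a-d^5-s|\le25\omega,\qquad|b-d'^5+s|\le25\omega. \tag{16}$$

**Step 3. The inequality to prove, and its even parts.** By (1), and since $e-1=N+4$, the pair is $(p_1,p_2)$-common if and only if $F\ge1$ for all $W$, where now
$$F=\frac a{p_1^4}X+\frac b{p_2^4}Y,\qquad X=\frac{t(C_4,W)}{p_1^4}\Big(\frac D{p_1^2}\Big)^{\frac{N-4}2},\qquad Y=\Big(\frac{t(\Gamma^*,U)}{p_2^g}\Big)^n . \tag{17}$$
We use (15), $D\le1$ and $D\ge d^2(1+\omega)$; also $\frac N2=\frac{ng}2\ge6n$ because $g\ge12$. This gives
$$X\ \ge\ (1+\rho)\Big(\frac D{p_1^2}\Big)^{N/2}\ \ge\ (1+\rho)\Big(\frac d{p_1}\Big)^N(1+\omega)^{6n}. \tag{18}$$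
(If $D=0$ then $W=0$ almost everywhere and the right sides are $0$.) On the blue side, $t(C_{12},U)\ge\|U\|^{12}\ge\|U\mathbf 1\|^{12}=D'^6\ge d'^{12}(1+\omega)^6$. With the inequality of Lemma 5 for $\Gamma$,
$$t(\Gamma^*,U)\ \ge\ d'^{\,g-12}\,t(C_{12},U)\ \ge\ d'^{\,g-12}D'^6,\qquad Y\ \ge\ \Big(\frac{d'}{p_2}\Big)^N(1+\omega)^{6n}. \tag{19}$$

## 11. A neighbourhood of the quasirandom point that does not depend on $n$

**Lemma 6.** There are $\eta>0$ and $n_1$, depending on $p$, such that $F\ge1$ whenever $n\ge n_1$, $|d-p_1|\le\eta$, $\omega\le\eta$ and $\rho\le\eta$.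

*Proof.* Let $\eta\le p_1/2$ and $c=(p_1/2)^5$. Then $d\ge p_1/2$ and $d'\ge p_2-p_1/2\ge p_1/2$, so $d^5,d'^5\ge c$.

**Step 1. Absorb the irregularity.** Put $h_1=s/d^5$ and $h_2=-s/d'^5$. By (14), $|h_i|\le\rho^{5/4}/c\le\frac12$ for $\eta$ small. Let $C=50/c$ and $\eta\le c/100$, so $C\omega\le\frac12$. By (16), $a\ge d^5(1+h_1)-25\omega$, and $d^5(1+h_1)\cdot C\omega\ge\frac c2\cdot\frac{50}c\,\omega=25\omega$; so $a\ge d^5(1+h_1)(1-C\omega)$. Similarly $b\ge d'^5(1+h_2)(1-C\omega)$. If $3n\ge C$, then, using $C\omega\le\frac12$,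
$$(1+\omega)^{6n}(1-C\omega)\ge(1+6n\omega)(1-C\omega)\ge1+6n\omega-C\omega-3n\omega=1+\omega(3n-C)\ge1 .$$
So with (18) and (19),
$$F\ge p_1\Big(\frac d{p_1}\Big)^eG_1+p_2\Big(\frac{d'}{p_2}\Big)^eG_2,\qquad G_1=(1+h_1)(1+\rho),\quad G_2=1+h_2 .$$

**Step 2. Remove the density, as in Lemma 4.** By Cauchy–Schwarz and then Jensen for the convex function $t^{e/2}$ with weights $p_1,p_2$,
$$F\cdot\Big(\frac{p_1}{G_1}+\frac{p_2}{G_2}\Big)\ge\Big(p_1\Big(\frac d{p_1}\Big)^{e/2}+p_2\Big(\frac{d'}{p_2}\Big)^{e/2}\Big)^2\ge(d+d')^e=1 .$$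

**Step 3. The four-cycle pays for the five-cycle.** It remains to see that the bracket on the left is at most $1$. For $|h|\le\frac12$, $\frac1{1+h}\le1-h+2h^2\le1+2|h|$, since $(1+h)(1-h+2h^2)=1+h^2(1+2h)\ge1$. For $0\le\rho\le1$, $\frac1{1+\rho}\le1-\frac\rho2$, since $(1+\rho)(1-\frac\rho2)=1+\frac{\rho-\rho^2}2\ge1$. Therefore
$$\frac{p_1}{G_1}+\frac{p_2}{G_2}\le p_1\Big(1-\frac\rho2+2|h_1|\Big)+p_2(1+2|h_2|)\le1-\frac{p_1\rho}2+\frac{2\rho^{5/4}}c\le1$$
once $\eta^{1/4}\le p_1c/4$. $\square$

## 12. Compactness away from the quasirandom point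

Suppose that for infinitely many $n$ the inequality $F\ge1$ fails. Then there are $n_l\to\infty$ and graphons $W_l$ with $F(W_l)<1$. By Lemma 6, for large $l$ at least one of $|d-p_1|>\eta$, $\omega>\eta$, $\rho>\eta$ holds for $W_l$.

**Step 1. Pass to a limit that keeps the distance.** By compactness of the graphon space in the cut distance (Lovász–Szegedy, *Szemerédi's lemma for the analyst*, GAFA 2007) and continuity of homomorphism densities, after passing to a subsequence there is a graphon $W$ with $t(H,W_l)\to t(H,W)$ for every $H$. Then also $t(H,1-W_l)\to t(H,1-W)$, since $t(H,1-W)=\sum_{J\subseteq E(H)}(-1)^{|J|}t\big((V(H),J),W\big)$. The quantities $\omega$ and $\rho$ are polynomials in densities: $\omega=t(K_{1,2},W)-d^2$, and expanding $\operatorname{tr}R^4=\operatorname{tr}\big((W-QW)^4\big)$, with $P_k$ the path with $k$ edges and $t(P_k,W)=\langle\mathbf 1,W^k\mathbf 1\rangle$,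
$$\rho=t(C_4,W)-4t(P_4,W)+4d\,t(P_3,W)+2t(P_2,W)^2-4d^2t(P_2,W)+d^4 .$$
(A cyclic word with at least one $Q$ breaks at each $Q=\mathbf 1\mathbf 1^T$ into path densities. There are four words with one $Q$, four with two adjacent, two with two opposite, four with three, one with four.) So the limit $W$ satisfies
$$|d-p_1|\ge\eta\quad\text{or}\quad\omega\ge\eta\quad\text{or}\quad\rho\ge\eta . \tag{20}$$

**Step 2. What survives of $F<1$ in the limit.** Both terms of $F$ are non-negative, so each $W_l$ has $aX<p_1^4$ and $bY<p_2^4$. In the first, use $X\ge(D/p_1^2)^{N/2}$ from (18) and take $N$-th roots. In the second, take $n$-th roots. If the limit value of $a$ is positive, then $a^{1/N}\to1$ along the sequence; similarly for $b$. So for the limit $W$ and $U=1-W$: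
$$\text{if }a>0\text{, then }D\le p_1^2; \tag{21}$$
$$\text{if }b>0\text{, then }t(\Gamma^*,U)\le p_2^g . \tag{22}$$

**Step 3. Five-cycles can vanish only together with triangles.** We need this to split into cases. The graph $K_{1,2,2}$ is a vertex joined to all of a $C_4$, and contains a spanning $C_5$. Deleting edges does not decrease the density, and two applications of Cauchy–Schwarz (duplicating one vertex each time, with weights at most $1$) give
$$t(C_5,\cdot)\ge t(K_{1,2,2},\cdot)\ge t(K_{1,1,2},\cdot)^2\ge t(K_3,\cdot)^4 . \tag{23}$$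
In detail, $t(K_{1,2,2},W)=\int W(h,x)W(h,x')\,\varphi^2$ with $\varphi=\int W(h,y)W(y,x)W(y,x')\,dy$. This is at least $\big(\int W(h,x)W(h,x')\varphi\big)^2=t(K_{1,1,2},W)^2$. Also $t(K_{1,1,2},W)=\int W(h,y)\big(\int W(h,x)W(y,x)\,dx\big)^2\ge t(K_3,W)^2$. So $a=0$ implies $t(K_3,W)=0$, and $b=0$ implies $t(K_3,U)=0$. By (3), $a$ and $b$ are not both $0$.

**Step 4. Case $a,b>0$: the limit is quasirandom.** By (21), $d^2+\omega\le p_1^2$, so $d\le p_1$ and $d'\ge p_2$. By (22) and (19), $p_2^g\ge d'^{\,g-12}(d'^2+\omega)^6\ge d'^{\,g}\ge p_2^g$. So equality holds throughout, $d'=p_2$ and $\omega=0$. Then $f=0$, $U=d'\,\mathbf 1\mathbf 1^T-R$ and $t(C_{12},U)=p_2^{12}+\sum r_i^{12}$. By (22) and the first inequality of (19), $p_2^{g-12}\,t(C_{12},U)\le p_2^g$, so $\sum r_i^{12}\le0$, $R=0$ and $\rho=0$. Now $d=p_1$, $\omega=0$ and $\rho=0$ contradict (20).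

**Step 5. Case $b=0$: the density is on the wrong side.** Then $t(K_3,U)=0$, and (4) for $U$ gives $d'(2d'-1)\le0$, so $d'\le\frac12$ and $d\ge\frac12>p_1$. But $a>0$, so (21) gives $d\le p_1$, a contradiction. This is where $p_1<\frac12$ is used.

**Step 6. Case $a=0$: a blue clique.** Then $b>0$ and $t(K_3,W)=0$. By (19) and (22), $d'^{\,g}\le t(\Gamma^*,U)\le p_2^g$, so $d'\le p_2$ and $d\ge p_1$. As $t(K_3,W)=0$, for almost every $x$ we have
$$\int W(x,y)W(x,y')W(y,y')\,dy\,dy'=0 .$$
The set of $x$ with $\deg_W(x)\ge d$ has positive measure, since $d$ is the average degree. So we may choose such an $x$ for which the integral vanishes. The set $N_x=\{y:W(x,y)>0\}$ has measure at least $\deg_W(x)\ge d\ge p_1$, and $W=0$, that is $U=1$, almost everywhere on $N_x\times N_x$. Restricting all variables to $N_x$,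
$$t(\Gamma^*,U)\ \ge\ p_1^{v(\Gamma^*)}=p_1^{v(\Gamma)+12}\ >\ p_2^g$$
by (13). This contradicts (22).

Every case is impossible, so for all sufficiently large $n$ we have $F\ge1$ for every graphon, and $(H_1,H_2)$ is $(p_1,p_2)$-common. By Section 9, for $n$ large, neither $H_1$ nor $H_2$ is common. With Theorem 1 for $p=\frac12$ and the exchange of colours for $p>\frac12$, this proves Theorem 2. $\blacksquare$
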